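# Circles cut along an irrational line: definable groups in the trace of a dense pair

## 1. The guess that every group comes from the small field, and its first tests

Take a real closed field $\mathcal N$ and a dense elementary subfield $\mathcal R$. Work only with tuples from $R$, but allow every set that can be cut out of $R^n$ by a definable set of the big field $\mathcal N$. New sets appear, for instance $\{x\in\mathbb R\cap\overline{\mathbb Q}: x<\pi\}$. Do new groups appear?

The natural guess is **no new groups**: up to a definable change of coordinates, every group should already be definable in $\mathcal R$. The reason behind the guess is that definable functions do not really change. We shall prove (Lemma 2) that a definable function between powers of $R$ is piecewise given by functions definable over $R$; only the borders between the pieces see $N\setminus R$. A group looks the same at all its points, so such a border should be an artifact of the coordinates, and one should be able to move it away.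

Let me make the question precise.

**Definition (trace).** Let $\mathcal R\preccurlyeq\mathcal N$ with $R$ dense in $N$. The *trace* of $\mathcal N$ on $R$ is the structure $\mathcal M$ with domain $R$ that has, for each $n$ and each $Y\subseteq N^n$ definable in $\mathcal N$ with parameters from $N$, a relation interpreted as $Y\cap R^n$. The *pair* $\langle\mathcal N,\mathcal R\rangle$ is $\mathcal N$ expanded by a unary predicate for $R$.

"Definable" always means with parameters. A *definable group* is a group whose underlying set and operation are definable in $\mathcal M$; "$\langle\mathcal N,\mathcal R\rangle$-definable" allows parameters from $N$; "definable in $\mathcal R$" allows parameters from $R$. The question, from Pantelis E. Eleftheriou, "Groups definable in weakly o-minimal non-valuational structures", arXiv:2001.08209 (2020), is: *is every definable group $\langle\mathcal N,\mathcal R\rangle$-definably isomorphic to a group definable in $\mathcal R$?*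

I call a set of the form $Y\cap R^n$, with $Y$ definable in $\mathcal N$, *a trace*. One theorem about dense pairs is used as a black box throughout.

**Fact 1** (van den Dries, *Dense pairs of o-minimal structures*, Fund. Math. 157 (1998), 61–78). If $\mathcal N$ is an o-minimal expansion of an ordered abelian group and $\mathcal R\preccurlyeq\mathcal N$ is proper and dense, then every subset of $R^n$ definable in $\langle\mathcal N,\mathcal R\rangle$ with parameters from $N$ is a trace.

So for subsets of $R^n$ the notions $\mathcal M$-definable, trace, and $\langle\mathcal N,\mathcal R\rangle$-definable coincide. In particular projections of traces are traces, and an $\langle\mathcal N,\mathcal R\rangle$-definable isomorphism between groups living on powers of $R$ is $\mathcal M$-definable. Since $\mathcal N$ is o-minimal, the $\mathcal M$-definable subsets of $R$ are the finite unions of points and of sets $I(R):=I\cap R$, where $I$ is an interval with endpoints in $N\cup\{\pm\infty\}$. I write $(\alpha,\beta)_R$ for $(\alpha,\beta)\cap R$.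

Now test the guess. Fix $\xi\in N\setminus R$.

*Finite groups.* A finite group is isomorphic to one with domain $\{1,\dots,q\}$, and this is definable in $\mathcal R$.

*Subgroups of the line.* Could $\{x\in R:|x|<\xi\}$ be a subgroup of $(R,+)$? No: it contains some $x>\xi/2$ and not $2x$ (take $\xi>0$). More generally an $\mathcal M$-definable subgroup $S\ne0$ of $(R,+)$ is $R$. Indeed $S$ is infinite, so it contains some $I(R)$ with $I$ an open interval, and subtracting a point of $I(R)$ we see that $S$ contains an interval of $R$ around $0$. The largest convex subset of $S$ containing $0$ is the trace of a symmetric interval with endpoints $\pm s$. If $s\in N$, then every $u\in R$ with $|u|<2s$ satisfies $u/2\in S$, so $u\in S$, contrary to the choice of $s$.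

*A cut line.* Let $X=(-\infty,\xi)_R\cup(\xi+1,\infty)_R$ and let $j:R\to X$ be the bijection $j(x)=x$ for $x<\xi$, $j(x)=x+1$ for $x>\xi$. Transport addition along $j$. The domain of this group needs $\xi$, but $j^{-1}$ is a definable isomorphism onto $(R,+)$. So "$a\notin R$ occurs in the definition" proves nothing: the border can be glued.

*A cut circle.* Let $0<\xi<1$, and take $(\xi,\xi+1)_R$ with addition modulo $1$. For $x,x'$ in the set, $x+x'-\xi\in(\xi,\xi+2)$, so exactly one of $x+x'$, $x+x'-1$, $x+x'-2$ lies in $(\xi,\xi+1)$ (the value $\xi$ is never taken, since $\xi\notin R$). The map $x\mapsto x$ for $x<1$, $x\mapsto x-1$ for $x\ge1$ is a definable isomorphism onto $[0,1)_R$ with addition modulo $1$. Again the border moves away, at the price of one extra case.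

In dimension one the guess survives these tests, and Theorem C below says that it survives all of them.

## 2. A circle whose cut moves with a second coordinate

The last example suggests what to try next: a family of circles, the cut of the circle over $y$ being placed at $ay$. For $a\in N$ and $m\ge1$ let
$$G_{a,m}=\{(x,y)\in R\times R^m:\ 0\le x-ay_1<1\},\qquad (x,y)+(x',y')=(x+x'-\epsilon,\;y+y'),$$
where $\epsilon\in\{0,1\}$ is the unique value for which the result lies in the set. Write $G_a=G_{a,1}$.

Here is a computation with $N=\mathbb R$, $R=\mathbb R\cap\overline{\mathbb Q}$, $a=\pi$. The point $(4,1)$ lies in $G_\pi$, since $4-\pi\approx0.858$. As $8-2\pi\approx1.717\ge1$, we get $(4,1)+(4,1)=(7,2)$. The inverse of $(4,1)$ is $(-3,-1)$: here $-3+\pi\approx0.142$, and the sum $(1,0)$ is reduced to $(0,0)$.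

*First attempt: straighten every circle as before.* In this example try $(x,y)\mapsto(x-\lfloor x\rfloor,y)$ from $G_\pi$ to $[0,1)_R\times R$ with addition modulo $1$ in the first coordinate. This is an isomorphism of abstract groups: it changes first coordinates by integers only, and given $(t,y)$ there is a unique integer $n$ with $0\le t+n-\pi y<1$. So no abstract invariant separates $G_\pi$ from a group definable in $\mathcal R$. But the map is not definable. For each integer $x$ there is $y\in R$ with $(x,y)\in G_\pi$, so the set of those $x\in R$ for which some $(x,y)\in G_\pi$ is sent to $(0,y)$ is exactly $\mathbb Z$. If the map were $\langle\mathcal N,\mathcal R\rangle$-definable, $\mathbb Z$ would be a finite union of points and traces of intervals, which it is not. The attempt breaks at one precise point: each circle needs only finitely many cases, but their number grows with $|y|$.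

*Second attempt: a shear.* Over $N$ the strip is straightened at once by $(x,y)\mapsto(x-ay,y)$, but this map leaves $R^2$. A shear $(x,y)\mapsto(x-ry,y)$ with $r\in R$ stays in $R^2$, but it only carries $G_a$ to $G_{a-r}$.

So the obvious maps fail. To refute the guess we must exclude all definable maps into all groups definable in $\mathcal R$. The tension in the second attempt is the key: over $N$ there is nothing strange about the strip, since it is a circle times a line; all that is strange is *how the $R$-points sit inside*. We shall show that a definable isomorphism of groups of $R$-points extends to the surrounding groups over $N$, and that circle times line has so few definable automorphisms over $N$ that the wrong position of the $R$-points cannot be corrected.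

## 3. The theorems

Throughout, $\mathcal N$ is a real closed field or, more generally, any o-minimal expansion of a real closed field; $\mathcal R\preccurlyeq\mathcal N$ has domain $R$ dense in $N$; $\mathcal M$ is the trace of $\mathcal N$ on $R$. If $R=N$, then $\mathcal M$ and $\mathcal R$ have the same definable sets and the answer is trivially yes. **From now on $R\ne N$.**

**Theorem A.** If $a\in N\setminus R$, then $G_{a,m}$ is a group definable in $\mathcal M$ that is not $\langle\mathcal N,\mathcal R\rangle$-definably isomorphic to any group definable in $\mathcal R$. (For instance $N=\mathbb R$, $R=\mathbb R\cap\overline{\mathbb Q}$, $a=\pi$.) Hence for a pair $(\mathcal N,\mathcal R)$ the answer to the question is "yes" if and only if $R=N$.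

**Theorem B.** For $a,b\in N$: $G_a\cong G_b$ $\langle\mathcal N,\mathcal R\rangle$-definably if and only if $R+Ra=R+Rb$. In particular there are infinitely many isomorphism types.

**Theorem C.** Every $\mathcal M$-definable group of dimension $\le1$ is $\mathcal M$-definably (hence $\langle\mathcal N,\mathcal R\rangle$-definably) isomorphic to a group definable in $\mathcal R$. So the property fails in every dimension $\ge2$ and holds in dimensions $0,1$.

Dimension for $\mathcal M$-definable sets is defined in Section 8.

*Conventions.* "$R$-definable" means definable in $\mathcal N$ with parameters from $R$. For such $X$, $X(N)$ is its set of points and $X(R)=X\cap R^n$. By elementarity $X(R)$ is the set defined in $\mathcal R$ by the same formula, and $R$-definable functions take $R$-points to $R$-points. "$N$-definable" means definable in $\mathcal N$. An *$R$-box* is a box with endpoints in $R$; an *$R$-cell* is an $R$-definable cell.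

*Textbook facts about $\mathcal N$.*

- (T1) Monotonicity: a definable function on an interval is, off finitely many points, continuous and constant or strictly monotone on each remaining interval. If the function is $R$-definable, the exceptional points lie in $R$, since a finite $R$-definable set consists of $R$-points.
- (T2) Cell decomposition: finitely many sets and functions definable over $A$ admit a decomposition into cells over $A$ that is compatible with the sets and makes the functions continuous on cells. The number of points and intervals in the fibers over a line is uniformly bounded. Cells are definably connected, and each cell is mapped homeomorphically onto an open cell by a coordinate projection.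
- (T3) Dimension is definable in families, additive over fibers, and invariant under definable bijections. A definable subset of $N^d$ has dimension $d$ iff it has interior. We put $\dim\emptyset=-\infty$.
- (T4) Definable functions of one variable are differentiable off finitely many points, and one with derivative $0$ on an interval is constant there.
- (T5) If $a=(a_1,\dots,a_k)$ is dcl-independent over $R$ (no $a_i$ is in the definable closure of $R$ and the others), then every $R$-cell containing $a$ is open, because a non-open cell makes some coordinate an $R$-definable function of the preceding ones.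

*Density.* Every nonempty open subset of $N^n$ contains an $R$-box, hence $R$-points. If $X$ is $R$-definable, $X(R)$ is dense in $X(N)$: a box meeting $X(N)$ at a point shrinks to an $R$-box around that point, and "this $R$-box meets $X$" passes from $\mathcal N$ to $\mathcal R$.

## 4. Definable functions on $R$-points are piecewise $R$-definable

**Lemma 2.** Let $X\subseteq R^n$ and let $f:X\to R^l$ be $\mathcal M$-definable. Then $X$ is a finite disjoint union of traces $X_i$ such that $f|_{X_i}=F_i|_{X_i}$ for some $R$-definable functions $F_i$.

*Proof.* Treating the coordinates of $f$ separately and taking a common refinement, we may assume $l=1$.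

**Step 1.** *Purpose: write $f$ piecewise as $g(a,x)$ with $g$ $R$-definable.* The graph of $f$ is $Y\cap R^{n+1}$ with $Y$ definable over $R\cup\{a_1,\dots,a_k\}$, and we may take $a=(a_1,\dots,a_k)$ dcl-independent over $R$. Decompose $Y$ into cells over $R\cup a$. If a cell is a band over $B\subseteq N^n$, then $B\cap R^n=\emptyset$: over an $R$-point of $B$ the fiber is an open interval and contains several $R$-points, so $f$ would have several values there. Hence the graph of $f$ is covered by graph cells, i.e. graphs of functions $x\mapsto g(a,x)$ with $g$ $R$-definable. The set of $x\in X$ with $(x,f(x))$ in a given cell is the projection of a trace, so a trace by Fact 1; these sets are disjoint because the cells are.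

**Step 2.** *Purpose: remove $a$.* Suppose $x\in X$ is handled by $g$, and put $b=f(x)=g(a,x)\in R$. The set $\{c:g(c,x)=b\}$ is $R$-definable, since $x$ and $b$ have coordinates in $R$, and it contains $a$. By (T5) the cell containing $a$ in an $R$-cell decomposition of this set is open. So $(a,x)$ lies in the $R$-definable set
$$E'=\{(c,x):\ g(\cdot,x)\text{ is defined and constant near }c\}.$$
Decompose $E'$ into $R$-cells $E'_i$, ordering the coordinates so that $c$ comes last. Each fiber $(E'_i)_x$ is a cell, hence definably connected, and $g(\cdot,x)$ is locally constant on it; so it is constant there, with value $F_i(x)$, say, and $F_i$ is $R$-definable. Thus $f(x)=F_i(x)$ whenever $x$ is handled by $g$ and $(a,x)\in E_i'$. For fixed $g$ and $i$ these $x$ form a trace; the finitely many traces obtained are disjoint and cover $X$. $\square$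

## 5. Homomorphisms on $R$-points extend to $N$-points

**Definition ($R$-full).** An $N$-definable group $K\subseteq N^k$ is *$R$-full* if $K_R:=K\cap R^k$ is a subgroup and every $N$-definable $Z\subseteq K$ with $\dim Z=\dim K$ meets $R^k$.

For example $(N,+)$ is $R$-full. The line $\{(x,ax):x\in N\}\le N^2$ with $a\in N\setminus R$ is not: its only $R$-point is $0$, so the complement of $0$ has full dimension and no $R$-point.

**Lemma 3.** (i) If $H$ is an $R$-definable group, $H(N)$ is $R$-full. (ii) If $K$ is $R$-full of dimension $d$ and $Z\subseteq K^2$ is $N$-definable with $\dim Z=2d$, then $Z$ has an $R$-point. (iii) If $K$ is $R$-full, then an $N$-definable subgroup $K_1\supseteq K_R$ equals $K$.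

*Proof.* (i) $H(R)$ is a subgroup because the operations are $R$-definable. Let $Z\subseteq H(N)$ have dimension $d=\dim H$. Decomposing $H$ into $R$-cells, some $R$-cell $B\subseteq H$ has $\dim(Z\cap B)=d$, so $\dim B=d$. A coordinate projection maps $B$ $R$-definably and homeomorphically onto an open cell of $N^d$. The image of $Z\cap B$ has interior, so it contains an $R$-point, whose preimage is an $R$-point of $Z$.

(ii) By additivity $\{u:\dim Z_u=d\}$ has dimension $d$, so contains an $R$-point $u$; then $Z_u$ contains an $R$-point.

(iii) If $K\setminus K_1\neq\emptyset$, it contains a coset of $K_1$. Hence $\dim(K\setminus K_1)=\dim K$, both if $\dim K_1=\dim K$ and (clearly) if $\dim K_1<\dim K$. So $K\setminus K_1$ contains an $R$-point, contradicting $K_R\subseteq K_1$. $\square$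

**Lemma 4.** Let $K,K'$ be abelian $R$-full groups and $\varphi:K_R\to K'_R$ an $\mathcal M$-definable homomorphism. Then $\varphi$ extends uniquely to an $N$-definable homomorphism $\Phi:K\to K'$. If $\varphi$ is an isomorphism, so is $\Phi$.

*Proof.* Let $d=\dim K$. "Almost all" means off an $N$-definable set of smaller dimension.

**Step 1.** *Purpose: some extension, perhaps not a homomorphism.* Lemma 2 gives disjoint traces $X_i$ with union $K_R$ and $R$-definable $F_i$ with $\varphi=F_i$ on $X_i$. Choose $N$-definable $Y_i$ with $Y_i\cap R^k=X_i$, disjoint (subtract the earlier ones), and intersect them with $K\cap F_i^{-1}(K')$. With $D=\bigcup Y_i$ we get $K_R\subseteq D\subseteq K$ and an $N$-definable $\Phi_0:D\to K'$ extending $\varphi$. As $K\setminus D$ has no $R$-point, almost all elements of $K$ lie in $D$.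

**Step 2.** *Purpose: $\Phi_0$ is almost additive.* For almost all $(u,v)\in K^2$ we have $u,v,u+v\in D$ and $\Phi_0(u+v)=\Phi_0(u)+\Phi_0(v)$. The exceptional set is $N$-definable and has no $R$-points, so Lemma 3(ii) applies.

**Step 3.** *Purpose: define $\Phi$ by differences.* For $w\in K$ let $h_w(v)=\Phi_0(w+v)-\Phi_0(v)$, defined for almost all $v$. The maps $(v,v')\mapsto(w+v',v-v')$ and $(v,v')\mapsto(v',v-v')$ are definable bijections of $K^2$. So by Step 2, for almost all $(v,v')$,
$$\Phi_0(w+v)=\Phi_0(w+v')+\Phi_0(v-v'),\qquad \Phi_0(v)=\Phi_0(v')+\Phi_0(v-v'),$$
and subtracting gives $h_w(v)=h_w(v')$. By additivity of dimension there is $v'$ such that this holds for almost all $v$. So $h_w$ is constant almost everywhere; the value is unique, and we call it $\Phi(w)$. Since dimension is definable, $\Phi$ is $N$-definable.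

**Step 4.** *Purpose: $\Phi$ is a homomorphism.* For almost all $v$,
$$\Phi(w)+\Phi(w')=h_w(w'+v)+h_{w'}(v)=\Phi_0(w+w'+v)-\Phi_0(v)=\Phi(w+w').$$

**Step 5.** *Purpose: $\Phi$ extends $\varphi$.* If $w\in K_R$, the set of $v\in K$ for which "$v,w+v\in D$ and $\Phi_0(w+v)=\varphi(w)+\Phi_0(v)$" fails has no $R$-points, so has dimension $<d$. Thus $\Phi(w)=\varphi(w)$.

**Step 6.** *Purpose: uniqueness and isomorphisms.* The set where two extensions agree is an $N$-definable subgroup containing $K_R$, hence is $K$ by Lemma 3(iii). If $\varphi$ is an isomorphism, extend $\varphi^{-1}$ to $\Psi$; by uniqueness $\Psi\Phi=\mathrm{id}$ and $\Phi\Psi=\mathrm{id}$. $\square$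

## 6. The rigidity of circle times line, and Theorem A

Let $C=[0,1)$ with addition modulo $1$ and $A=C\times N^m$; this group is defined without parameters. Let
$$K=K_{a,m}=\{(x,y)\in N^{1+m}:0\le x-ay_1<1\}$$
with the operation of Section 2, and let $\kappa:K\to A(N)$, $\kappa(x,y)=(x-ay_1,y)$.

**Step 1.** *Purpose: $G_{a,m}$ is an $\mathcal M$-definable group inside an $R$-full group.* The map $\kappa$ is a bijection that carries the operation of $K$ to that of $A(N)$, so $K$ is an abelian $N$-definable group. The set $G:=G_{a,m}=K\cap R^{1+m}$ contains $0$ and is closed under the operation, as $\epsilon\in\{0,1\}$. The inverse of $(x,y)$ is $(-x,-y)$ if $x-ay_1=0$ and $(1-x,-y)$ otherwise, so $G$ is closed under inverses. Its domain and operation are traces, so $G$ is a group definable in $\mathcal M$. The group $K$ is $R$-full with $K_R=G$: it has dimension $1+m$, and a subset of $N^{1+m}$ of that dimension contains a box. Moreover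
$$\kappa(G)=\{(u,y)\in C(N)\times R^m:\ u+ay_1\in R\}.\tag{1}$$

**Step 2.** *Purpose: circle and line do not interact.* All maps and subgroups in this step are $N$-definable.

- (a) A definable subgroup of $(N,+)$ is $0$ or $N$. A finite one is $0$. An infinite one contains an interval, hence some $(-\varepsilon,\varepsilon)$. If the supremum $s$ of such $\varepsilon$ were in $N$, adding elements would give $(-2s,2s)$, a contradiction.
- (b) An infinite definable subgroup $S$ of $C(N)$ is $C(N)$. It contains an interval, hence some $[0,\varepsilon)$. Let $s=\sup\{\varepsilon\le\frac12:[0,\varepsilon)\subseteq S\}$. If $s<\frac12$, doubling gives $[0,\min(2s,\frac12))\subseteq S$, a contradiction. So $[0,\frac12)\subseteq S$, and $u=\frac u2+\frac u2$ gives $S=C(N)$.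
- (c) Every definable homomorphism $N\to C(N)$ is trivial. Its kernel is $0$ or $N$. If it is $0$, the image is infinite, hence all of $C(N)$; but $C(N)$ has torsion and $N$ has none.
- (d) Every definable homomorphism $C(N)\to N$ is trivial. The kernel contains the torsion elements $\frac1n$, so it is infinite, hence is $C(N)$ by (b).

Let $\alpha$ be an $N$-definable automorphism of $A(N)=C(N)\times N^m$. By (d) it maps $C(N)\times0$ into $C(N)\times 0$, and by (c), applied to each axis of $N^m$, it maps $0\times N^m$ into $0\times N^m$. So $\alpha=\alpha_1\times\alpha_2$, with $\alpha_1,\alpha_2$ automorphisms of $C(N)$ and $N^m$. There are no shears.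

**Step 3.** *Purpose: reduce an isomorphism with a group from $\mathcal R$ to an automorphism of $A(N)$.* Suppose $a\in N\setminus R$, $H$ is a group definable in $\mathcal R$, and $\varphi:G\to H(R)$ is an $\langle\mathcal N,\mathcal R\rangle$-definable isomorphism. By Fact 1 it is $\mathcal M$-definable. By elementarity and Lemma 3(i), $H(N)$ is an abelian $R$-full group with $H(N)_R=H(R)$. By Lemma 4, $\varphi$ extends to an $N$-definable isomorphism $\Phi:K\to H(N)$. Then $\Phi\kappa^{-1}:A(N)\to H(N)$ is an $N$-definable isomorphism, given by a formula $\chi(u,h,z)$ with $z$ evaluated in $N$. The statement "for some $z$, $\chi(\cdot,\cdot,z)$ is the graph of an isomorphism $A\to H$" has parameters in $R$ and holds in $\mathcal N$, so it holds in $\mathcal R$. Hence there is an $R$-definable isomorphism $\Theta:A\to H$, and $\Theta(A(R))=H(R)$. Put $\alpha=\Theta^{-1}\Phi\kappa^{-1}$, an $N$-definable automorphism of $A(N)$. Then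
$$\alpha(\kappa(G))=\Theta^{-1}(\varphi(G))=\Theta^{-1}(H(R))=A(R).\tag{2}$$

**Step 4.** *Purpose: the $R$-points sit wrongly.* Write $\alpha=\alpha_1\times\alpha_2$. By (1), $\kappa(G)\cap(C(N)\times0)=C(R)\times0$; also $A(R)\cap(C(N)\times 0)=C(R)\times0$. So (2) gives $\alpha_1(C(R))=C(R)$. By density choose $x\in R$ with $a\le x<a+1$. By (1), $(x-a,(1,0,\dots,0))\in\kappa(G)$, so $\alpha_1(x-a)\in C(R)=\alpha_1(C(R))$ by (2). As $\alpha_1$ is injective, $x-a\in R$, so $a\in R$: a contradiction.

A proper pair has some $a\in N\setminus R$, and for $R=N$ the answer is yes. This proves Theorem A. $\blacksquare$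

## 7. Which strips are isomorphic: Theorem B

Here $m=1$; write $K_a,\kappa_a$ for the objects of Section 6. Step 1 of that section and Step 2 there hold for every $a\in N$.

**Step 1.** *Purpose: all $N$-definable automorphisms of $C(N)\times N$.* By Section 6 such an automorphism is $\alpha_1\times\alpha_2$.

For $\alpha_2$: the set $\{c:\alpha_2(cy)=c\,\alpha_2(y)\text{ for all }y\}$ is a definable subgroup of $(N,+)$ containing $1$, hence is $N$. So $\alpha_2$ is multiplication by $\lambda=\alpha_2(1)\ne0$.

For $\alpha_1$ we claim $\alpha_1=\pm\mathrm{id}$. By (T1) it is continuous at some point for the circle topology, hence everywhere, since translations are homeomorphisms. As $\alpha_1(0)=0$, it restricts to a continuous bijection $(0,1)\to(0,1)$, which is strictly monotone. The map $-\mathrm{id}$ is $u\mapsto1-u$ on $(0,1)$; composing with it if necessary, assume that $\alpha_1$ is increasing. Let $u,v\ge0$, $u+v<1$. Then $\alpha_1(u+v)\ge\alpha_1(u)$, whereas $\alpha_1(u)+\alpha_1(v)-1<\alpha_1(u)$; so there is no wrap-around and $\alpha_1(u+v)=\alpha_1(u)+\alpha_1(v)$ in $N$. By (T4), $\alpha_1$ is differentiable at some point of $(0,1)$. By additivity the difference quotient with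 step of size $h$ at any point of $(0,1)$ is $\alpha_1(h)/h$ ($h>0$ small, on either side), so $\alpha_1$ has the same derivative $c$ everywhere. Hence $\alpha_1(u)-cu$ is constant on $(0,1)$, and by additivity the constant is $0$. Bijectivity onto $(0,1)$ gives $c=1$.

**Step 2.** *Purpose: the direction $\Leftarrow$.* Let $R+Ra=R+Rb$. Then $b=\lambda a+r$ with $\lambda\in R\setminus\{0\}$ and $r\in R$: if $a\in R$, then $b\in R$ and we take $\lambda=1$; if $a\notin R$, then $b\notin R$ and so $\lambda\ne0$. The $R$-linear bijection $(x,y)\mapsto(x',y')=(x+\frac r\lambda y,\frac y\lambda)$ of $R^2$ satisfies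
$$x'-by'=x+\tfrac r\lambda y-(\lambda a+r)\tfrac y\lambda=x-ay.$$
So it maps $G_a$ onto $G_b$. It fixes $(1,0)$, so it respects the operations. It is $\mathcal M$-definable.

**Step 3.** *Purpose: the direction $\Rightarrow$.* An $\langle\mathcal N,\mathcal R\rangle$-definable isomorphism $\varphi:G_a\to G_b$ is $\mathcal M$-definable by Fact 1 and extends by Lemma 4 to an $N$-definable isomorphism $\Phi:K_a\to K_b$. By Step 1, $\alpha=\kappa_b\Phi\kappa_a^{-1}=(\pm\mathrm{id})\times(\lambda\,\cdot)$ with $\lambda\neq0$, and $\alpha$ maps $\kappa_a(G_a)$ onto $\kappa_b(G_b)$. Choose $x\in R\cap[a,a+1)$. Then $(x-a,1)\in\kappa_a(G_a)$. Its image has second coordinate $\lambda$ and first coordinate $\pm(x-a)$ up to an integer, so (1) for $b$ gives $\lambda\in R$ and $\pm(x-a)+b\lambda\in R$. Hence $b\lambda\mp a\in R$ with $\lambda\in R\setminus\{0\}$, and $R+Ra=R+Rb$.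

**Step 4.** *Purpose: infinitely many types.* The field $R$ is real closed, so it is relatively algebraically closed in the ordered field $N$. So any $a\in N\setminus R$ is transcendental over $R$, and the spaces $R+Ra^n$ $(n\ge1)$ are pairwise distinct. $\blacksquare$

## 8. One-dimensional groups as subsets of $R$

The rest proves Theorem C. In the cut line and the cut circle of Section 1, the borders came in finitely many pairs of "sides" that belonged together, and we glued them. For a general one-dimensional group we must find such pairs from the group alone. The plan: put a group topology on $G$; use Cauchy filters in place of the missing points of $N$; show that one-sided limits come in pairs; glue $G$ along these pairs into a line or a circle with endpoints in $R$; and show that in such coordinates two different $R$-definable branches of the group law cannot meet at any point of $N$.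

**Definition (dimension).** For a nonempty $\mathcal M$-definable $X$, $\dim X$ is the largest $d$ such that there is an $\mathcal M$-definable injection $(0,1)_R^d\to X$.

First some facts, used constantly.

**(F1)** Let $f:I(R)\to R$ be $\mathcal M$-definable. There are finitely many breakpoints in $N$ such that between consecutive ones $f$ agrees with an $R$-definable $F$ that is continuous and constant or strictly monotone. This is Lemma 2 together with (T1). If such an $F$ describes $f$ on one side of $\xi\in N\setminus R$, then $F$ is defined, continuous, and constant or strictly monotone on a two-sided neighborhood of $\xi$, because its own breakpoints lie in $R$. A strictly monotone continuous $R$-definable $F$ maps the $R$-points of an interval bijectively onto the $R$-points of the image interval, because $F^{-1}$ is $R$-definable.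

**(F2)** If $X\subseteq R^2$ is $\mathcal M$-definable and $X_x$ is infinite for infinitely many $x$, then $X$ contains $Q(R)$ for an open $R$-box $Q$. Write $X=Y\cap R^2$. If $\dim Y\le1$, only finitely many $Y_x$ would be infinite. So $\dim Y=2$ and $Y$ contains an $R$-box.

**(F3)** If $Q\subseteq N^n$ is an open box and $Q(R)$ is a finite union of traces, one of them contains $Q'(R)$ for an open $R$-box $Q'\subseteq Q$. Let the traces be $Y_i\cap R^n$. The set $Q\setminus\bigcup Y_i$ has no $R$-points, so it has empty interior; hence some $Y_i\cap Q$ has interior. Consequently an $\mathcal M$-definable injection $Q(R)\to R^2$ on a box $Q\subseteq N^2$ has image containing the $R$-points of an open $R$-box. Indeed, by Lemma 2 it agrees on some $Q'(R)$ with an $R$-definable $F$; by elementarity $F$ is defined and injective on $Q'(N)$, so $F(Q')$ has dimension 2 and contains an $R$-box; its $R$-points are images of $R$-points since $F^{-1}$ is $R$-definable.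

The same argument shows that an $\mathcal M$-definable injection $(0,1)^d_R\to R^n$ forces $d\le n$: on a sub-box it is an $R$-definable map that is injective on all $N$-points. As $G_{a,m}$ contains the $R$-points of a box of $N^{m+1}$, $\dim G_{a,m}=m+1$. With Theorem A this gives failure in every dimension $\ge2$. It remains to treat dimension $\le1$.

**Step 1.** *Purpose: decompose traces.* Every trace $X\subseteq R^n$ is a finite disjoint union of sets, each mapped bijectively by a coordinate projection onto $B\cap R^d$ for some open cell $B\subseteq N^d$. Use induction on $n$; $n=0$ is clear. Write $X=Y\cap R^n$ and decompose $Y$ into cells. An open cell needs no work. On a non-open cell $Z$ omitting some coordinate is injective; the image of $Z\cap R^n$ is a trace in $R^{n-1}$ by Fact 1. Apply the induction hypothesis to the image and pull back.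

**Step 2.** *Purpose: place $G$ inside $R$.* Let $\dim X\le1$. An open cell of $N^d$ contains an $R$-box, so each piece in Step 1 has $d\le\dim X\le1$. So $X$ is a finite disjoint union of points and copies of sets $I(R)$. Using $R$-definable bijections of $N$ with disjoint bounded $R$-intervals, we get an $\mathcal M$-definable bijection of $X$ with a subset of $R$.

Let $G$ be an $\mathcal M$-definable group with $\dim G\le1$. A finite group was treated in Section 1. So assume from now on that **$G\subseteq R$ is infinite.** Write $\lambda_g(x)=gx$ and $\rho_g(x)=xg$.

## 9. A group topology and Cauchy filters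

**Step 3.** *Purpose: a cofinite open set on which the order topology is homogeneous.* Let $V$ be the order interior of $G$ in $R$; then $G\setminus V$ is finite. For $x\in V$ let $\mathcal B_x$ be its order-neighborhood filter. For $x,y\in V$ let $x\sim y$ iff $\lambda_{yx^{-1}}$ maps $\mathcal B_x$ to $\mathcal B_y$. This is an $\mathcal M$-definable equivalence relation. For each $g$ we have $x\sim gx$ for all but finitely many $x\in V$ with $gx\in V$: off finitely many points, (F1) says that $\lambda_g$ agrees near $x$ with a strictly monotone continuous $R$-definable function (constancy is excluded by injectivity), which maps $R$-points of small intervals around $x$ onto $R$-points of small intervals around $gx$.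

Let $E=\{(x,y)\in V^2:x\not\sim y\}$. Suppose $E_x$ were infinite for infinitely many $x$. By (F2) and (F3) the image of $E$ under the injection $(x,y)\mapsto(yx^{-1},x)$ would contain the $R$-points of a box. But the fiber of this image over $g$ is $\{x\in V:gx\in V,\ x\not\sim gx\}$, which is finite: a contradiction. So some $E_x$ with $x\in V$ is finite. Replace $V$ by $V\setminus E_x$. Now all elements of $V$ are $\sim$-equivalent, $V$ is order-open, and $G\setminus V$ is finite.

**Step 4.** *Purpose: the topology.* Let $\mathcal U=p^{-1}\mathcal B_p$ for $p\in V$. This does not depend on $p$, since $\lambda_{qp^{-1}}$ maps $\mathcal B_p$ to $\mathcal B_q$. Give $g\in G$ the neighborhood filter $g\,\mathcal U$. For $U=p^{-1}O$ with $p\in O\subseteq V$ order-open, and $g=p^{-1}n\in U$ with $n\in O$, we have $g^{-1}U=n^{-1}O\in\mathcal U$. So the basic sets are neighborhoods of all their points, and we have a left-invariant topology $t$. For $v\in V$ we have $v\,\mathcal U=\mathcal B_v$, so $V$ is open and $t$ is the order topology on it.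

The topology is Hausdorff: given $g\ne g'$, all but finitely many $h$ satisfy $hg,hg'\in V$, where the order topology separates them; translate back.

**Step 5.** *Purpose: $(G,t)$ is a topological group.* By (F1), $\rho_g$ is continuous at some point $x$ of $V$ with $xg\in V$. It commutes with left translations, which are homeomorphisms, so it is continuous everywhere; so is $\rho_{g^{-1}}=\rho_g^{-1}$.

Multiplication is continuous at some point of $V^2$. Indeed $\{(x,y)\in V^2:xy\notin V\}$ has finite fibers over $x$, so it contains no $Q(R)$ with $Q$ a box. Hence by (F3) there is a box on whose $R$-points $xy\in V$. By Lemma 2, (F3) and (T2), after shrinking, $xy$ is given there by a continuous $R$-definable function. For the multiplication map $\mu$ we have $\mu(gx,yh)=g\,\mu(x,y)\,h$, so $\mu$ is continuous everywhere. Inversion is continuous at some point by (F1), and $(gx)^{-1}=x^{-1}g^{-1}$ makes it continuous everywhere. So $(G,t)$ is a Hausdorff topological group.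

**Definition (Cauchy filter).** A filter $\mathcal F$ of nonempty sets on $G$ is *Cauchy* if for every $U\in\mathcal U$ there is $A\in\mathcal F$ with $A^{-1}A\subseteq U$. Cauchy filters $\mathcal F,\mathcal F'$ are *equivalent* if $\mathcal F\cap\mathcal F'$ is Cauchy.

For example, in $(R,+)$ the filter generated by the sets $(\xi,\eta)_R$, $\eta>\xi$, is Cauchy for every $\xi\in N$, also for $\xi\notin R$; the filter generated by the sets $(\eta,\infty)_R$ is not.

**Step 6.** *Purpose: the calculus of Cauchy filters.*

- Equivalence is transitive. Let $\mathcal F\cap\mathcal F'$ and $\mathcal F'\cap\mathcal F''$ be Cauchy. Given $U\in\mathcal U$, choose $U'\in\mathcal U$ with $U'U'\subseteq U$; as $e\in U'$, $U'\subseteq U$. Choose $A\in\mathcal F$, $A'\in\mathcal F'$ with $(A\cup A')^{-1}(A\cup A')\subseteq U'$, and $A'_2\in\mathcal F'$, $A''\in\mathcal F''$ with the same property. With $z\in A'\cap A_2'$ we get $x^{-1}x''=(x^{-1}z)(z^{-1}x'')\in U$ for $x\in A$, $x''\in A''$, and likewise $x''^{-1}x\in U$. So $(A\cup A'')^{-1}(A\cup A'')\subseteq U$.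
- A filter finer than a Cauchy filter is Cauchy and equivalent to it.
- Left translations, right translations and conjugations preserve being Cauchy and equivalence: $(gA)^{-1}(gA)=A^{-1}A$ and $(Ag)^{-1}(Ag)=g^{-1}(A^{-1}A)g$.
- If $\mathcal F,\mathcal F'$ are Cauchy, so is the filter generated by the products $AA'$, $A\in\mathcal F$, $A'\in\mathcal F'$. Given $U$, choose a symmetric $U'\in\mathcal U$ with $U'U'U'\subseteq U$, then $A'$ with $A'^{-1}A'\subseteq U'$, fix $y_0\in A'$, so that $A'\subseteq y_0U'$, and only then choose $A$ with $A^{-1}A\subseteq y_0U'y_0^{-1}$. For $x_i\in A$, $y_i=y_0u_i\in A'$ with $u_i\in U'$,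
$$(x_1y_1)^{-1}x_2y_2=u_1^{-1}\;y_0^{-1}(x_1^{-1}x_2)y_0\;u_2\in U'U'U'\subseteq U.$$

## 10. Sides come in pairs

**Definition (side).** A *side* is a filter $\xi^+$ or $\xi^-$, with $\xi\in N\cup\{\pm\infty\}$, generated by the sets $(\xi,\eta)_R$, resp. $(\eta,\xi)_R$, some of which lie in $V$. For $\mathcal M$-definable $X\subseteq G$, a side is *in* $X$ if it has a member contained in $X$.

Distinct sides have disjoint members, and each side is in $X$ or in $G\setminus X$. By (F1), an $\mathcal M$-definable injection into $G$ defined on a member of a side maps that side to a side; some member of the image lies in $V$, because $G\setminus V$ is finite. For the cut line of Section 1 the sides $\xi^-$ and $(\xi+1)^+$ are equivalent Cauchy filters, because under $j^{-1}$ they become the two sides of $\xi$ in $(R,+)$. This is the pairing that we now find in general.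

**Step 7.** *Purpose: a window in which $x^{-1}x'$ is controlled by an $R$-definable continuous function.* For each $x$ only finitely many $y$ have $x^{-1}y\notin V$. So, as in Step 5, there is an $R$-box $S\times T$ with $(S\times T)(R)\subseteq V^2$ on which $x^{-1}y\in V$ is given by a continuous $R$-definable function $F$. Pick $p'\in S(R)$, $q'\in T(R)$ and put $c=p'^{-1}q'\in V$. Then $\rho_c(p')=q'$. The map $\rho_c$ is continuous at $p'$; apply (F1) on both sides of $p'\in R$. We obtain an open interval $W\ni p'$ in $S$, with endpoints in $R$, such that $\rho_c(W(R))\subseteq T(R)$ and $\rho_c|_{W(R)}$ is given by one $R$-definable continuous function $r_c$ on $W$. By elementarity $r_c(W(N))\subseteq T(N)$. Put $\Delta(x,x')=F(x,r_c(x'))$. This is $R$-definable and continuous on $W^2$, and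
$$\Delta(x,x')=x^{-1}x'c\quad\text{for }x,x'\in W(R).\tag{3}$$
By elementarity $\Delta(x,x)=c$ and $\Delta(x,\cdot)$ is injective for all $x\in W(N)$. Since $\rho_{c^{-1}}$ is a homeomorphism taking $c\in V$ to $e$, the sets $Oc^{-1}$, $O\in\mathcal B_c$, form a base of $\mathcal U$.

**Step 8.** *Purpose: equivalence classes of Cauchy sides have exactly two elements.*

**(B1)** *For $\gamma\in W(N)$ the sides $\gamma^-,\gamma^+$ are Cauchy and equivalent.* Given $O\in\mathcal B_c$, continuity of $\Delta$ at $(\gamma,\gamma)$, where its value is $c$, gives an open interval $J\ni\gamma$ in $W$ with $x^{-1}x'c\in O$ for $x,x'\in J(R)$. So $J(R)^{-1}J(R)\subseteq Oc^{-1}$. Hence the filter generated by the sets $J(R)$, $J\ni\gamma$ open, is Cauchy, and $\gamma^\pm$ are finer.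

**(B2)** *If a side of $\gamma$ and a side of $\gamma'$, with $\gamma,\gamma'\in W(N)$, are equivalent Cauchy filters, then $\gamma=\gamma'$.* For every $\varepsilon>0$ there are members $A,A'$ of the two sides with $x^{-1}x'c\in(c-\varepsilon,c+\varepsilon)$ for $x\in A,x'\in A'$. Letting $x\to\gamma$, $x'\to\gamma'$ in (3), $|\Delta(\gamma,\gamma')-c|\le\varepsilon$. So $\Delta(\gamma,\gamma')=c=\Delta(\gamma,\gamma)$, and injectivity gives $\gamma=\gamma'$.

**(B3)** *If $s_1,\dots,s_r$ are equivalent Cauchy sides, there is $g\in G$ such that all $\lambda_g(s_i)$ are sides of points of $W(N)$.* Take $w_0\in W(R)$, a closed $R$-interval $W_1\subseteq W$ with $w_0$ in its interior, $U\in\mathcal U$ with $w_0U\subseteq W_1(R)$, and members $A_i\in s_i$ with $(\bigcup A_i)^{-1}(\bigcup A_i)\subseteq U$. Pick $y\in A_1$ and put $g=w_0y^{-1}$. Then $gA_i\subseteq w_0U\subseteq W_1(R)$, so the side $\lambda_g(s_i)$ has its endpoint in $W_1(N)\subseteq W(N)$.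

**(B4)** *Every equivalence class of Cauchy sides has exactly two elements.* Let $s$ be a Cauchy side and $g$ as in (B3) for $s$. Then $\lambda_g(s)$ is a side of some $\gamma\in W(N)$, and $\lambda_g^{-1}(\gamma^\pm)$ are, by (B1), two distinct equivalent sides including $s$. Three distinct equivalent sides would by (B3) and (B2) give three distinct sides of a single point, which is impossible.

Write $s^*$ for the other element of the class of $s$, the *partner* of $s$. Translations and conjugations map partners to partners.

**(B5)** *For $g\in G$ exactly two sides converge to $g$, namely $\lambda_{gp^{-1}}(p^\pm)$ for any $p\in V$; they are partners. If $g\in V$, they are $g^\pm$.* The sides converging to $p\in V$ are $p^\pm$, as $t$ is the order topology on $V$; and $\lambda_{gp^{-1}}$ is a homeomorphism mapping sides to sides. Both sides are finer than the Cauchy filter $g\,\mathcal U$, so they are equivalent. *Moreover, if $\tau$ is an $\mathcal M$-definable injection into $R$ defined on a member of a side converging to $g$, the endpoint in the coordinate $\tau$ of that side lies in $R\cup\{\pm\infty\}$.* By (F1), $\tau\circ\lambda_{gp^{-1}}$ agrees on one side of $p\in R$ with an $R$-definable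 function, and the endpoint is the one-sided limit of this function at $p$.

## 11. Finitely many bad cuts, and the component of the identity

Write $V=\bigsqcup I_i(R)$, a finite union with disjoint open intervals $I_i$.

**Step 9.** *Purpose: for all but finitely many $\xi\in I_i(N)$, the sides $\xi^\pm$ are Cauchy and equivalent.* Fix $p\in V$ and $\delta_0\in R$, $\delta_0>0$, with $(p-\delta_0,p+\delta_0)_R\subseteq V$. For $\delta\in R$, $0<\delta<\delta_0$, put $U_\delta=p^{-1}(p-\delta,p+\delta)_R$; these sets form a base of $\mathcal U$. The set of $(x,\delta,s)\in R^3$ with $x\in I_i$, $0<\delta<\delta_0$, $s>0$ and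
$$(x-s,x+s)_R\subseteq I_i(R)\cap xU_\delta$$
is a trace $\hat Y\cap R^3$. For $x\in I_i(R)$ and $\delta\in R\cap(0,\delta_0)$ its fiber in $s$ is an initial segment of $R^{>0}$, nonempty because $xU_\delta$ is a neighborhood of $x\in V$. For $x\in I_i$, $\delta\in(0,\delta_0)$ in $N$ put
$$r(x,\delta)=\sup\{s\in(0,1]:(0,s)\setminus\hat Y_{x,\delta}\text{ is finite}\}\qquad(\sup\emptyset=0).$$
By o-minimality $r$ is $N$-definable. Let $x,\delta\in R$. If $s_0$ is in the fiber, $(0,s_0)\setminus\hat Y_{x,\delta}$ has no $R$-points, so it is finite; thus $r(x,\delta)>0$. If $u\in R$ and $0<u<r(x,\delta)$, there is $s>u$ with $(0,s)\setminus\hat Y_{x,\delta}$ finite, hence some $u'\in R\cap(u,s)$ in the fiber, and so $u$ is in the fiber. So $(0,r(x,\delta))_R$ is contained in the fiber.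

By (T2) there is $k$ such that for each $\delta$ the function $r(\cdot,\delta)$ has at most $k$ breakpoints in $I_i$ and is, between them, continuous and identically zero or positive. For $\delta\in R$ it is positive between them, because there are $R$-points there. So if $\xi\in I_i$ is not a breakpoint for $\delta\in R$, then $r(\cdot,\delta)\ge\varepsilon>0$ near $\xi$ for some $\varepsilon$. Let $J\ni\xi$ be an open interval in this neighborhood of length less than $\varepsilon$. For distinct $x,x'\in J(R)$ there is $s\in R$ with $|x-x'|<s<r(x,\delta)$, so $x'\in xU_\delta$. Hence $J(R)^{-1}J(R)\subseteq U_\delta$. Thus the set $\mathrm{Bad}_\delta$ of $\xi\in I_i$ for which no such $J$ exists has at most $k$ elements. It increases as $\delta$ decreases, so $\bigcup_\delta\mathrm{Bad}_\delta$ also has at most $k$ elements. For $\xi$ outside this union the filter generated by the $J(R)$, $J\ni\xi$ open, is Cauchy, and $\xi^\pm$ are finer.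

No $\xi\in R$ is bad, because the group operations are continuous at $\xi\in V$. So we may subdivide the $I_i$ at the bad cuts without losing elements of $V$. Now $V=\bigsqcup I_i(R)$, still finite, and
$$\text{for every }\xi\in I_i(N),\quad\xi^-\text{ and }\xi^+\text{ are partners.}\tag{4}$$

**Step 10.** *Purpose: the graph of intervals.* The *ends* are the sides $(\inf I_i)^+$ and $(\sup I_i)^-$. Every side is an end or a side of some $\xi\in I_i(N)$. By (4) the partner of a Cauchy end is an end. Call non-Cauchy ends *free*; every non-Cauchy side is a free end. Join intervals at partnered ends. Each interval has two ends, and each end is joined to at most one other, so the components of the resulting graph are paths with exactly two free ends or cycles with none.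

If $g\in G\setminus V$, the two sides converging to $g$ (I call them *the sides of $g$*, for any $g \in G$) are partnered ends. By (B5), with $\tau$ the inclusion, their endpoints lie in $R\cup\{\pm\infty\}$; a side of some $\xi\in I_i(N)$ with $\xi\in R$ converges to $\xi\in V$, and not to $g$. For a component $\Gamma$ let $|\Gamma|$ be the union of the $I_i(R)$ with $I_i\in\Gamma$ and of the set of $g\in G\setminus V$ whose sides are ends in $\Gamma$. Then $G=\bigsqcup|\Gamma|$.

**Definition (full set).** An $\mathcal M$-definable $X\subseteq G$ is *full* if for every Cauchy side $s$: $s$ is in $X$ iff $s^*$ is in $X$; and for every $g\in G$: $g\in X$ iff the sides of $g$ are in $X$.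

For example, let $G$ be $(R,+)\times\mathbb Z/2$, coded by transporting the two copies of $R$ to $(0,1)_R$ and $(1,2)_R$. The nonempty full sets are these two copies and their union; the cosets of the first copy appear.

**Step 11.** *Purpose: a normal subgroup of finite index with a connected graph.* Each $|\Gamma|$ is full, by (4) and the construction. Conversely, a full $X$ is a union of sets $|\Gamma|$. First, $X\cap I_i(R)$ is empty or all of $I_i(R)$: otherwise at some $\xi\in I_i(N)$ the two sides differ with respect to $X$, or $\xi\in R$ differs from its sides; by (4) and (B5) fullness would fail there. Then partnered ends show that intervals of one component are all in $X$ or all outside, and points of $G\setminus V$ follow their sides. So the sets $|\Gamma|$ are exactly the minimal nonempty full sets.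

Translations and conjugations are $\mathcal M$-definable homeomorphisms that preserve sides and partners, so they preserve fullness and permute the sets $|\Gamma|$. Let $G^0=|\Gamma_e|$ be the one containing $e$. For $g\in G^0$, the sets $gG^0\ni g$ and $g^{-1}G^0\ni e$ are minimal full, so both equal $G^0$. Thus $G^0$ is a subgroup. Its left cosets are minimal full sets, so its index is finite. Its conjugates are minimal full sets containing $e$, so it is normal.

## 12. Coordinates on $G^0$ with all endpoints in $R$

**Step 12.** *Purpose: free ends of $\Gamma_e$ have endpoint in $R\cup\{\pm\infty\}$.* Suppose $s$ is a free end in $G^0$ with endpoint $\beta\in N\setminus R$. Then $\Gamma_e$ is a path with exactly two free ends. For $g\in G^0$, $\lambda_g$ permutes the non-Cauchy sides in $G^0$, which are these two ends. As $G^0$ is infinite, some $g\ne e$ in $G^0$ has $\lambda_g(s)=s$. By (F1), near $s$ the map $\lambda_g$ agrees with an $R$-definable $F$ that is continuous around $\beta$, and $F(\beta)=\beta\notin R$. The $R$-definable set $\{z:F(z)=z\}$ contains $\beta$, and its boundary points lie in $R$, so it contains an interval around $\beta$. Hence $gx=x$ for some $x\in G$, contradicting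 $g\neq e$.

**Step 13.** *Purpose: bridge the gaps.* A *gap* is a pair $s,s^*$ of partnered ends in $\Gamma_e$, of $I_i$ and $I_j$ (possibly $i=j$), that do not converge in $G$. In the cut line the pair $\xi^-,(\xi+1)^+$ is one. By (B3) and (B2) choose $g$ with $\{\lambda_g(s),\lambda_g(s^*)\}=\{\gamma^-,\gamma^+\}$, $\gamma\in W(N)$; say $\lambda_g(s)=\gamma^-$. Then $\gamma\notin R$: otherwise $\gamma\in V$, $\gamma^-$ converges to $\gamma$, and $s$ converges to $g^{-1}\gamma$. Choose $\gamma_1<\gamma<\gamma_2$ in $W(R)$ so close to $\gamma$ that $\lambda_g^{-1}$ is monotone from $[\gamma_1,\gamma)_R$ onto a proper tail of $I_i(R)$ at $s$, and from $(\gamma,\gamma_2]_R$ onto a proper tail of $I_j(R)$ at $s^*$. Each end belongs to at most one gap, so we can take all tails, for all gaps, disjoint, leaving an open interval in the middle of each $I_i$.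

Now change coordinates on these tails. Since $\gamma\notin R$, $(\gamma_1,\gamma_2)_R$ is the union of its parts below and above $\gamma$. The set $\lambda_g^{-1}((\gamma_1,\gamma_2)_R)$ gets the coordinate $\lambda_g\in(\gamma_1,\gamma_2)_R$, and the elements $\lambda_g^{-1}(\gamma_1)\in I_i(R)$ and $\lambda_g^{-1}(\gamma_2)\in I_j(R)$ become separating points.

**Step 14.** *Purpose: list what has been achieved.* After doing this for all gaps, $G^0$ is the disjoint union of a finite set $F'$ of points (the elements of $G^0\setminus V$ and the separating points) and finitely many pieces with $\mathcal M$-definable bijections onto sets $J_l(R)$, $J_l$ an open interval: the bridges of Step 13 and the middle parts of the $I_i$.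

- At each $\xi\in J_l(N)$ the two sides $\xi^\pm$ are partners: for a middle part by (4), for a bridge by (B1) and invariance under $\lambda_g^{-1}$. If $\xi\in R$, they converge to the element with coordinate $\xi$: for a middle part because $t$ is the order topology on $V$, for a bridge because $\lambda_g^{-1}$ is a homeomorphism.
- Each end of each $J_l$ is free or converges to a point of $F'$. An end of a bridge or a newly cut end of a middle part converges to a separating point. An original end of $I_i$ that is not free and not in a gap converges to some $g$; here $g\in G^0$ by fullness, and $g\notin V$, since otherwise the end would be $g^\pm$ with $g$ interior to some interval.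
- Each point of $F'$ has exactly two ends converging to it, namely its two sides in (B5).
- All endpoints of the $J_l$ are in $R\cup\{\pm\infty\}$: for bridges they are $\gamma_1,\gamma_2$, for free ends use Step 12, for the other ends use (B5).

The pieces are joined through the points of $F'$ as in $\Gamma_e$, a joint of two converging ends having become a point, and a gap having become point, bridge, point. So they form a path or a cycle, of the same kind as $\Gamma_e$. A cycle has at least one point in $F'$.

**Step 15.** *Purpose: one coordinate.* Let $J_1,\dots,J_q$ be the pieces in the order of the path or cycle. Since the endpoints lie in $R\cup\{\pm\infty\}$, there is an $R$-definable monotone bijection of $J_l$ onto $(\frac{l-1}q,\frac lq)$, increasing or decreasing as the path requires. Send the point of $F'$ between $J_l$ and $J_{l+1}$ to $\frac lq$, and in the cycle case the point between $J_q$ and $J_1$ to $0$. This gives an $\mathcal M$-definable bijection $\tau:G^0\to P(R)$, with $P=(0,1)$ (path) or $P=[0,1)$ (cycle). In the cycle case, let $f_0=\tau^{-1}(0)$ and replace $\tau$ by $\tau\circ\lambda_{f_0}$; then $\tau(e)=0$, and the properties in Step 14 are kept, since left translation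 preserves partners and limits. Identify $G^0$ with $P(R)$ by $\tau$. By (F1) the sides of $G$ in $G^0$ correspond to the sides in $P(R)$. With Step 14 and (B5):
$$\begin{aligned}&\text{for each }\gamma\in(0,1)_N,\ \gamma^-\text{ and }\gamma^+\text{ are partners, converging to }\gamma\text{ if }\gamma\in R;\\&\text{if }P=[0,1),\ 0^+\text{ and }1^-\text{ are partners and converge to }0.\end{aligned}\tag{5}$$

For $\gamma\in(0,1)_N$ let $\mathcal F_\gamma$ be the filter generated by the sets $J(R)$, $J\ni\gamma$ open. It is Cauchy: for $\gamma\notin R$ it is $\gamma^-\cap\gamma^+$; for $\gamma\in R$ it is the intersection of $\gamma^-$, $\gamma^+$ and the principal filter of $\gamma$, all finer than the neighborhood filter of $\gamma$ in $t$. In the cycle case let $\mathcal F_0$ be the circle-neighborhood filter of $0$, generated by the sets $[0,\varepsilon)_R\cup(1-\varepsilon,1)_R$; it is Cauchy for the same reason. Moreover,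
$$\text{for }\gamma\ne\gamma'\text{ in }P(N),\quad\mathcal F_\gamma\text{ and }\mathcal F_{\gamma'}\text{ are not equivalent.}\tag{6}$$
Otherwise the two sides at $\gamma$ and the two at $\gamma'$ ($0^+$ and $1^-$ at $0$), being finer, would be four distinct equivalent sides, contradicting (B4).

## 13. Two branches of the group law cannot meet

**Step 16.** *Purpose: set up the branches.* Let $f$ be either multiplication $P(R)^2\to P(R)$, with $n=2$, or the restriction to $G^0=P(R)$ of conjugation by an element of $G$, with $n=1$. We show that $f$ is definable in $\mathcal R$. Where some argument is $0$ (cycle case, $0=e$) this is clear: $0\cdot y=y$, $x\cdot0=x$, and the conjugate of $0$ is $0$. So consider $f$ on $(0,1)_R^n$. For $v\in(0,1)^n_N$ let $\mathcal V_v$ be the filter of traces of open boxes around $v$. Then $f(\mathcal V_v)$, the filter generated by the images, is Cauchy: for multiplication it is generated by products $AA'$ with $A\in\mathcal F_{v_1}$, $A'\in\mathcal F_{v_2}$, and for both cases Step 6 applies.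

By Lemma 2, $f$ agrees on finitely many traces with $R$-definable functions $F_j$. Take an $R$-cell decomposition of $(0,1)^n$ such that on each cell $Z$ every $F_j$ is nowhere defined, or everywhere defined and continuous with $F_j(Z)\subseteq(0,1)$ or $F_j(Z)=\{0\}$ or $F_j(Z)\cap P=\emptyset$; and any two $F_j$ defined on $Z$ are equal everywhere or nowhere on $Z$. Fix $Z$. Among the $F_j$ with values in $P$ on $Z$ keep one representative of each class of equal functions, and put
$$Z_j=\{v\in Z(R):f(v)=F_j(v)\}.$$
These sets partition $Z(R)$. Let $\bar Z_j$ be the closure of $Z_j$ in $Z=Z(N)$. Since $Z(R)$ is dense in $Z$, the $\bar Z_j$ cover $Z$.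

**Step 17.** *Purpose: the sets $\bar Z_j$ are disjoint.* Let $v\in\bar Z_j\cap\bar Z_l$ with $j\neq l$, so $F_j(v)\ne F_l(v)$ in $P(N)$. The sets $f(A\cap Z_j)$, $A\in\mathcal V_v$, are nonempty and generate a filter finer than the Cauchy filter $f(\mathcal V_v)$. As $f=F_j$ on $Z_j$ and $F_j$ is continuous on $Z$ (or constantly $0$), this filter is also finer than the Cauchy filter $\mathcal F_{F_j(v)}$. So $\mathcal F_{F_j(v)}$ is equivalent to $f(\mathcal V_v)$, and likewise $\mathcal F_{F_l(v)}$ is. This contradicts (6).

**Step 18.** *Purpose: the sets $\bar Z_j$ are $N$-definable.* They are closures of sets of $R$-points, so this is not automatic. Let $\pi:Z\to Z'$ be an $R$-definable homeomorphism onto an open cell $Z'\subseteq N^k$, a coordinate projection; it respects $R$-points in both directions. If $k=0$ there is nothing to prove. The sets $O_j=\pi(\bar Z_j)$ are disjoint, closed in $Z'$, finite in number, and cover $Z'$; hence they are clopen in $Z'$, and so open in $N^k$. Since the $Z_j$ partition $Z(R)$ and the $\bar Z_j$ are disjoint, $O_j\cap R^k=\pi(Z_j)$. This is a trace $Y_j\cap R^k$ with $Y_j\subseteq Z'$ $N$-definable.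

For $l\ne j$, $\operatorname{int}Y_j\cap O_l$ is open without $R$-points, so it is empty. Thus $\operatorname{int}Y_j\subseteq O_j$. Also $\operatorname{int}Y_j$ is dense in $O_j$: otherwise there is a box $B\subseteq O_j$ disjoint from $\operatorname{int}Y_j$; then $Y_j\cap B$ has empty interior, so $B\setminus Y_j$ contains a box and therefore an $R$-point of $O_j$ outside $Y_j$, a contradiction. Since $O_j$ is closed in $Z'$, $O_j=Z'\cap\overline{\operatorname{int}Y_j}$, which is $N$-definable.

**Step 19.** *Purpose: only one branch survives on each cell.* The cell $Z'$ is definably connected and is the disjoint union of the $N$-definable clopen sets $O_j$, so exactly one $O_j$ is nonempty (for $k=0$ the cell is one point). Hence $f=F_j$ on $Z(R)$ for a single $j$. As there are finitely many cells, $f$ is definable in $\mathcal R$.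

**Step 20.** *Purpose: pass from $G^0$ to $G$.* By Step 19, $G^0\cong(P(R),\cdot)$ is definable in $\mathcal R$. Let $g_1,\dots,g_q$ now represent the cosets of the normal subgroup $G^0$, and write $g_ig_j=c_{ij}\,g_{k(i,j)}$ with $c_{ij}\in G^0$. Since $xg_i\cdot yg_j=x\,(g_iyg_i^{-1})\,g_ig_j$, under the $\mathcal M$-definable bijection $xg_i\mapsto(\tau(x),i)$ of $G$ with $P(R)\times\{1,\dots,q\}$ multiplication becomes
$$(x,i)(y,j)=\bigl(x\cdot\sigma_i(y)\cdot c_{ij},\;k(i,j)\bigr),\qquad\sigma_i(y)=g_iyg_i^{-1}.$$
Each $\sigma_i$ is definable in $\mathcal R$ by Step 19, and the $c_{ij}$ are elements of $P(R)$. So $G$ is $\mathcal M$-definably isomorphic to a group definable in $\mathcal R$. Every $\mathcal M$-definable set is $\langle\mathcal N,\mathcal R\rangle$-definable, so the isomorphism is $\langle\mathcal N,\mathcal R\rangle$-definable as well. Together with the failure in dimensions $\ge2$ established in Section 8, this proves Theorem C. $\blacksquare$
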